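# Finitely generated rings isomorphic to their own square

Rings here are associative with $1$, in the language of unital rings with signature $\{0,1,+,\cdot\}$, and additive inverses are allowed when generating. Homomorphisms and subrings are unital. For a ring $R$, the product $R\times R$ has componentwise operations and identity $(1,1)$, and $R^N$ is the product of $N$ copies of $R$. The question, which comes from D. Osin, "A topological zero-one law and elementary equivalence of finitely generated groups", arXiv:2004.07479 (2020), is whether there is a non-zero finitely generated ring $R$ with $R\cong R\times R$.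

**Definition (finitely generated ring).** A ring $R$ is finitely generated if some finite set $\{y_1,\dots,y_n\}\subseteq R$ has the property that every element of $R$ is obtained from $y_1,\dots,y_n$ and $0,1$ by $+,-,\cdot$. Equivalently, $R$ is a quotient of the noncommutative polynomial ring $\mathbb Z\langle x_1,\dots,x_n\rangle$.

For example, $\mathbb Z$ needs no generators, and $\mathbb Z\times\mathbb Z$ is generated by $(1,0)$. The ring $\mathbb Q$ is not finitely generated, since only finitely many primes divide the denominators of finitely many fractions, and no other primes appear in denominators of sums and products.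

Some cases can be settled at sight. If $R$ is finite and $R\cong R\times R$, then $|R|=|R|^2$, so $R=0$. The ring $\mathbb Z$ has two idempotents and $\mathbb Z\times \mathbb Z$ has four. If $k$ is a field, $M_n(k)$ has only two central idempotents, while its square has four. Without finite generation the question is trivial: for $R=\prod_{k\ge0}\mathbb Z$, separating even and odd indices gives $R\cong R\times R$. So finite generation is the whole difficulty, and the first large class where we can use it is that of commutative rings.

## 1. The commutative case: counting maps to a finite field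

We use one textbook fact, a standard consequence of the Nullstellensatz over $\mathbb Z$: *a field that is finitely generated as a ring is finite.*

**Proposition 1.** No non-zero finitely generated commutative ring $R$ satisfies $R\cong R\times R$.

**Proof.** Suppose $R\ne 0$ is commutative, generated by $n_0$ elements, and $R\cong R\times R$. Splitting the last factor again and again gives isomorphisms $\theta_N:R\to R^N$ for all $N\ge1$. Let $\mathfrak m$ be a maximal ideal of $R$. Then $F=R/\mathfrak m$ is a field that is finitely generated as a ring, so it is finite. Let $\rho:R\to F$ be the quotient map.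

Count homomorphisms $R\to F$. A homomorphism is determined by the images of the $n_0$ generators, so there are at most $|F|^{n_0}$ of them. On the other hand, let $\pi_i:R^N\to R$ be the $i$-th projection. The $N$ maps $\rho_i=\rho\,\pi_i\,\theta_N$ are distinct: if $f_i\in R$ is the element for which $\theta_N(f_i)$ has $1$ in place $i$ and $0$ elsewhere, then $\rho_i(f_i)=1$, while $\rho_j(f_i)=0$ for $j\neq i$. Hence $N\le |F|^{n_0}$ for every $N$, which is absurd. $\square$

What changes for general $R$? Commutativity was used only to find the finite field $F$. Any non-zero finite ring would have served, and of $\theta_N$ we used only surjectivity. A noncommutative finitely generated ring need not have any non-zero finite quotient, and there the argument has nothing to count. We record what does survive, since it will guide the construction.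

**Lemma 2.** Let $P$ be a ring generated by $n_0$ elements, with a surjective homomorphism $\varphi:P\to P\times P$. Then there is no homomorphism from $P$ to a non-zero finite ring.

**Proof.** Put $\varphi_1=\mathrm{id}$ and let $\varphi_{N+1}:P\to P^{N+1}$ be $\varphi_N$ followed by $\varphi$ on the last coordinate. Each $\varphi_N:P\to P^N$ is surjective. Suppose $\rho:P\to F$ is a homomorphism to a non-zero finite ring. Choose $f_i\in P$ such that $\varphi_N(f_i)$ has $1$ in place $i$ and $0$ elsewhere, and let $\rho_i=\rho\,\pi_i\,\varphi_N$. Then $\rho_i(f_i)=\rho(1)=1$ and $\rho_j(f_i)=\rho(0)=0$ for $j\ne i$. Since $1\ne0$ in $F$, the maps $\rho_1,\dots,\rho_N$ are distinct. A homomorphism $P\to F$ is determined by its values on $n_0$ generators, so $N\le|F|^{n_0}$ for all $N$, a contradiction. $\square$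

## 2. No finite quotients, no matrices over commutative rings, no chain condition

Recall that a ring has the ascending chain condition on two-sided ideals if every chain $J_0\subseteq J_1\subseteq\cdots$ of two-sided ideals is eventually constant. The ring $\mathbb Z$ has it. The ring $\prod_{k\ge 0}\mathbb Z$ does not: let $J_M$ be the sequences that vanish at all indices $\ge M$.

**Theorem 3 (necessary condition).** Let $R$ be a non-zero finitely generated ring with $R\cong R\times R$. Then $R$ has no non-zero finite quotient ring. More generally, there is no unital homomorphism $R\to M_n(C)$ with $n\ge1$ and $C$ a non-zero commutative ring. Also $R$ does not satisfy the ascending chain condition on two-sided ideals.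

**Proof.** *Finite quotients.* An isomorphism $R\to R\times R$ is surjective, so Lemma 2 applies to $P=R$.

*Matrices: we reduce to a finite target.* Let $\rho:R\to M_n(C)$ be a homomorphism, and let $C'\subseteq C$ be the subring generated by the entries of the images of a finite generating set of $R$. Then $\rho(R)\subseteq M_n(C')$, and $C'$ is commutative, finitely generated, and non-zero because it contains $1_C\ne0$. Let $\mathfrak m$ be a maximal ideal of $C'$. The field $C'/\mathfrak m$ is finitely generated as a ring, hence finite. Reducing entries modulo $\mathfrak m$ gives a homomorphism from $R$ to the non-zero finite ring $M_n(C'/\mathfrak m)$, which contradicts Lemma 2.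

*Chains: we use kernels of iterates.* Let $\theta=(\alpha,\beta):R\to R\times R$ be an isomorphism and put $J_M=\ker\beta^M$. In the isomorphism $R\cong R^{M+1}$ obtained by splitting the last factor $M$ times, the last coordinate is $\beta^M$, so $J_M$ consists of the elements whose last coordinate vanishes. Clearly $J_M\subseteq J_{M+1}$. To see that the inclusion is strict, let $c=\theta^{-1}(1,0)$, so $\beta(c)=0$ and $c\ne0$. Since $\beta$ is surjective, so is $\beta^M$, and there is $a\in R$ with $\beta^M(a)=c$. Then $\beta^{M+1}(a)=0$ and $\beta^M(a)\neq0$, that is, $a\in J_{M+1}\setminus J_M$. So $J_0\subsetneq J_1\subsetneq\cdots$. $\square$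

So a ring $R$ of the kind we want must be far from commutative and far from finite. Nevertheless, such rings exist.

## 3. Dividing by all iterated kernels

A natural plan is to start with a finitely generated ring $P$ and a surjective homomorphism $\varphi=(\alpha,\beta):P\to P\times P$, and then make $\varphi$ injective by passing to a quotient.

The first attempt is to divide by $\ker\varphi$. This gives $P/\ker\varphi\cong P\times P$, which is just the first isomorphism theorem. The ring on the left has changed and the ring on the right has not: we wanted $(P/\ker\varphi)^2$ there. If we also replace $P$ by $P/\ker\varphi$ on the right, then an element $a$ with $\alpha(a),\beta(a)\in\ker\varphi$ is sent to $0$, and $a$ itself need not lie in $\ker\varphi$. (After Theorem 5 we exhibit such an element.) The remedy is to divide at once by everything that dies after finitely many applications of $\alpha$ and $\beta$, in any order.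

Surjectivity of $\varphi$ has a convenient form: if $\varphi$ is onto, then $\alpha$ and $\beta$ are onto and some $e$ has $\alpha(e)=0$, $\beta(e)=1$. The proof below shows that, conversely, these conditions suffice.

**Lemma 4 (reduction).** Let $P$ be a non-zero ring with surjective endomorphisms $\alpha,\beta:P\to P$ and an element $e\in P$ such that $\alpha(e)=0$, $\beta(e)=1$. For $n\ge0$ let
$$I_n=\{a\in P:\ w(a)=0\text{ for every composite } w\text{ of } n\text{ maps, each equal to }\alpha\text{ or }\beta\},\qquad I=\bigcup_{n\ge0} I_n .$$
Then $I$ is a proper ideal, and $R=P/I$ satisfies $R\cong R\times R$. If $P$ is finitely generated, so is $R$. Moreover, if $S\subseteq P$ is a subring with $\alpha|_S=\beta|_S=\mathrm{id}_S$, then $S\cap I=0$, so $S$ embeds in $R$.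

**Proof.** Call a composite of $n$ maps from $\{\alpha,\beta\}$ a word of length $n$. The word of length $0$ is the identity, so $I_0=0$.

**Step 1: $I$ is a proper ideal.** Each $I_n$ is an intersection of kernels of ring homomorphisms, hence an ideal. A word of length $n+1$ is $\gamma w$ with $\gamma\in\{\alpha,\beta\}$ and $w$ of length $n$. If $a\in I_n$, then $\gamma(w(a))=\gamma(0)=0$, so $I_n\subseteq I_{n+1}$. The union of an increasing chain of ideals is an ideal. Since $w(1)=1\ne0$ for every word $w$, we have $1\notin I$, so $R\ne0$.

**Step 2: $\alpha$ and $\beta$ descend to $R$.** Let $a\in I$, say $a\in I_n$ with $n\ge1$. If $w$ is a word of length $n-1$, then $w\alpha$ is a word of length $n$, so $w(\alpha(a))=0$. Thus $\alpha(a)\in I_{n-1}\subseteq I$, and in the same way $\beta(a)\in I$. So we obtain endomorphisms $\bar\alpha,\bar\beta$ of $R$ and a homomorphism $\theta=(\bar\alpha,\bar\beta):R\to R\times R$.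

**Step 3: $\theta$ is injective.** Here the union over all $n$ is used. Suppose $\alpha(a)\in I$ and $\beta(a)\in I$. Since the $I_n$ increase, both elements lie in one $I_n$. Every word of length $n+1$ has the form $w\alpha$ or $w\beta$ with $w$ of length $n$, so it kills $a$. Hence $a\in I_{n+1}\subseteq I$.

**Step 4: $\theta$ is surjective.** Given $u,v\in P$, choose $a,b\in P$ with $\alpha(a)=u$ and $\beta(b)=v$, and put $c=a(1-e)+be$. Then
$$\alpha(c)=u\,(1-0)+\alpha(b)\cdot0=u,\qquad \beta(c)=\beta(a)\,(1-1)+v\cdot1=v .$$
So $(\alpha,\beta):P\to P\times P$ is onto, and therefore so is $\theta$.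

**Step 5: the last claims.** A quotient of a finitely generated ring is finitely generated. If $a\in S\cap I_n$ and $w$ is a word of length $n$, then $a=w(a)=0$, because $w$ fixes $S$ pointwise. $\square$

## 4. Two orthogonal compartments inside a ring

We now need a finitely generated $P$ with such $\alpha,\beta,e$. The free ring $\mathbb Z\langle x_1,\dots,x_n\rangle$ cannot work: it maps to $\mathbb F_2$ by $x_i\mapsto0$, so by Lemma 2 it has no surjection onto its square. In fact Lemma 2 says that $P$ must have no non-zero finite quotient. A simple way to force this is to impose, on generators $s_1,s_2,t_1,t_2$, the relations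
$$t_is_j=\delta_{ij}\qquad(i,j\in\{1,2\}).\tag{1}$$
Let us check that (1) is impossible in a non-zero finite ring $F$. Left multiplication by $s_1$ is injective on $F$, because $t_1s_1a=a$. As $F$ is finite, it is bijective, so $s_1b=1$ for some $b$. Then $b=t_1s_1b=t_1$, so $s_1t_1=1$. Now $t_2=t_2s_1t_1=0$, so $1=t_2s_2=0$.

The relations (1) do hold in a non-zero ring. On the free abelian group $\mathbb Z^{(\mathbb N)}$ with basis $\varepsilon_0,\varepsilon_1,\dots$ put
$$s_1\varepsilon_k=\varepsilon_{2k},\quad s_2\varepsilon_k=\varepsilon_{2k+1},\quad t_1\varepsilon_{2k}=\varepsilon_k,\ \ t_1\varepsilon_{2k+1}=0,\quad t_2\varepsilon_{2k}=0,\ \ t_2\varepsilon_{2k+1}=\varepsilon_k .\tag{2}$$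
Thus $s_1,s_2$ spread the basis over the even and the odd indices, and $t_1,t_2$ read back the even and the odd part. We get $t_1s_1\varepsilon_k=t_1\varepsilon_{2k}=\varepsilon_k$ and $t_2s_1\varepsilon_k=t_2\varepsilon_{2k}=0$, and likewise $t_2s_2=1$ and $t_1s_2=0$.

Now let $P$ be generated by $s_1,s_2,t_1,t_2$ subject to (1) together with one free generator $x$, and look for $\alpha,\beta$ that fix the $s_i,t_i$. The most direct choice is $e=x$, with $\alpha(x)=0$ and $\beta(x)=1$. Separation is perfect, but surjectivity is lost: the image of $\alpha$ is the subring generated by $s_1,s_2,t_1,t_2$. On this subring $\alpha$ and $\beta$ agree, whereas $\alpha(x)=0\neq1=\beta(x)$, so $x$ is not in the image. At the other extreme, $\alpha=\beta=\mathrm{id}$ is surjective and separates nothing. So the image of $x$ must do two jobs: it must let us recover $x$, and it must carry a bit, $0$ for $\alpha$ and $1$ for $\beta$.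

The relations (1) make room for both. Consider
$$\mu:M_2(P)\to P,\qquad \mu\big((a_{ij})\big)=\sum_{i,j}s_i\,a_{ij}\,t_j .$$
It is additive, and multiplicative because $s_iat_j\cdot s_kbt_l=\delta_{jk}\,s_i\,ab\,t_l$. Each entry can be read off, since $t_i\,\mu(a)\,s_j=a_{ij}$. (It sends the identity matrix to $s_1t_1+s_2t_2$, which we do not require to be $1$.) A single element of $P$ can thus hold a $2\times2$ matrix. We store $x$ in the first diagonal place and the bit in the second:
$$\alpha(x)=\mu\begin{pmatrix}x&0\\0&0\end{pmatrix}=s_1xt_1,\qquad \beta(x)=\mu\begin{pmatrix}x&0\\0&1\end{pmatrix}=s_1xt_1+s_2t_2.\tag{3}$$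

**Theorem 5.** There is a non-zero finitely generated ring $R$ with $R\cong R\times R$. Explicitly, one may take a quotient of
$$P=\mathbb Z\langle s_1,s_2,t_1,t_2,x\mid t_is_j=\delta_{ij}\ (i,j\in\{1,2\})\rangle .$$

**Proof.** **Step 1: $P\ne0$.** The operators (2), together with $x\mapsto0$, satisfy the defining relations, so they define a homomorphism from $P$ to the non-zero ring $\operatorname{End}(\mathbb Z^{(\mathbb N)})$.

**Step 2: the endomorphisms.** Let $\alpha,\beta$ fix $s_1,s_2,t_1,t_2$ and send $x$ as in (3). They are well defined because the defining relations involve only the fixed generators.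

**Step 3: surjectivity.** The images of $\alpha$ and $\beta$ contain $s_1,s_2,t_1,t_2$. They also contain $x$, which is read from the first place:
$$\alpha(t_1xs_1)=t_1s_1\,x\,t_1s_1=x,\qquad \beta(t_1xs_1)=t_1s_1\,x\,t_1s_1+t_1s_2\,t_2s_1=x+0=x .$$

**Step 4: separation.** Let $e=t_2xs_2$, which reads the second place. Then
$$\alpha(e)=t_2s_1\,x\,t_1s_2=0,\qquad \beta(e)=t_2s_1\,x\,t_1s_2+t_2s_2\,t_2s_2=0+1=1 .$$

**Step 5: conclusion.** By Lemma 4, $R=P/I$ is non-zero, generated by five elements, and isomorphic to $R\times R$. $\square$

**Example (elements of $I$).** Put $e_n=t_2t_1^n\,x\,s_1^ns_2$, so that $e_0=e$. Using $t_1s_1=1$ and $t_1s_2=0$,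
$$\alpha(e_{n+1})=t_2t_1^{n+1}s_1\,x\,t_1s_1^{n+1}s_2=e_n,\qquad \beta(e_{n+1})=e_n+t_2t_1^{n}(t_1s_2)\,t_2s_1^{n+1}s_2=e_n .$$
Let $g_n=e_n^2-e_n$. Then $\alpha(g_0)=0^2-0=0$ and $\beta(g_0)=1^2-1=0$, so $g_0\in I_1$. But $g_0\ne0$ in $P$: use the operators (2) with $x\mapsto 2s_2t_2$. Then $e\mapsto 2\,t_2s_2t_2s_2=2$, and $g_0\mapsto 4-2=2\neq0$. Every word of length $n$ sends $g_n$ to $g_0\neq0$, and every word of length $n+1$ sends $g_n$ to $0$, so $g_n\in I_{n+1}\setminus I_n$. Hence all inclusions $I_n\subseteq I_{n+1}$ are strict here. In particular $g_1$ is the element promised in Section 3: $\alpha(g_1)=\beta(g_1)=g_0$ lies in the kernel $I_1$ of $(\alpha,\beta)$, but $g_1$ does not.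

## 5. Two generators by passing to matrices

The ring of Theorem 5 has five generators. Proposition 1 excludes one generator, because a ring generated by one element is a quotient of $\mathbb Z[x]$ and so is commutative. To get down to two, observe that if $Q\cong Q\times Q$, then working entry by entry
$$M_m(Q)\cong M_m(Q\times Q)\cong M_m(Q)\times M_m(Q).\tag{4}$$
So we may replace $Q$ by a matrix ring, and matrix rings need few generators.

From here on let $K$ be a non-zero commutative ring. A $K$-algebra is a ring $Q$ with a homomorphism from $K$ to its center, and subalgebras and generation are over $K$. The case $K=\mathbb Z$ is that of rings. Let $E_{ij}$ be the matrix with $1$ in place $(i,j)$ and $0$ elsewhere, so $E_{ij}E_{kl}=\delta_{jk}E_{il}$.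

The smallest case shows how it goes. Let $Q$ be generated by one element $q$, and take
$$X=\begin{pmatrix}0&1\\0&0\end{pmatrix},\qquad Y=\begin{pmatrix}0&q\\1&0\end{pmatrix}.$$
Then $XY=E_{11}$, $X=E_{12}$, $YE_{11}=E_{21}$ and $E_{21}E_{12}=E_{22}$, so all matrix units are produced, and $YE_{21}=qE_{11}$ brings in $q$.

**Lemma 6.** If a $K$-algebra $Q$ is generated by $r\le(m-1)^2$ elements, where $m\ge2$, then $M_m(Q)$ is generated by two elements.

**Proof.** Let $X=E_{12}+E_{23}+\dots+E_{m-1,m}$. Let $Y=(y_{ij})$ have $y_{m1}=1$ and all other entries of row $m$ and of column $1$ equal to $0$. The remaining $(m-1)^2$ entries are the $y_{ij}$ with $i<m$, $j>1$. Place generators $q_1,\dots,q_r$ of $Q$ among them and put $0$ in the rest. Let $B$ be the $K$-subalgebra generated by $X$ and $Y$.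

**Step 1: all matrix units lie in $B$.** Since $X^{k}=\sum_i E_{i,i+k}$, we have $X^{m-1}=E_{1m}\in B$. The product $E_{1m}Y$ has row $m$ of $Y$, namely $(1,0,\dots,0)$, as its first row, and zeros elsewhere, so $E_{1m}Y=E_{11}\in B$. Hence $E_{11}X^{k-1}=E_{1k}\in B$ for $1\le k\le m$. The product $YE_{1k}$ has column $1$ of $Y$, namely $(0,\dots,0,1)^T$, as its $k$-th column, and zeros elsewhere, so $YE_{1k}=E_{mk}\in B$. Multiplying by $X$ on the left raises rows: $X^jE_{mk}=E_{m-j,k}\in B$ for $0\le j<m$.

**Step 2: all of $Q$ appears.** For $i<m$, $j>1$ and any $k$ we have $E_{ki}YE_{jk}=y_{ij}E_{kk}\in B$. Hence $q_lE_{kk}\in B$ for all $l$ and $k$. For fixed $k$, the set $\{q\in Q: qE_{kk}\in B\}$ is closed under sums, products and scalars from $K$, and it contains $1$ and all $q_l$, so it is $Q$. Finally $qE_{ij}=(qE_{ii})E_{ij}\in B$ for all $q,i,j$, so $B=M_m(Q)$. $\square$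

With $K=\mathbb Z$, $m=4$ and $5\le9$, Lemma 6 and (4) turn the ring of Theorem 5 into a two-generated one. The next section proves more with the same device.

## 6. Embedding any countably generated algebra

The last clause of Lemma 4 has not been used yet: a subring fixed by $\alpha$ and $\beta$ survives in $R$. In Theorem 5 the fixed generators $s_i,t_i$ were needed only for the relations (1). So we may enlarge the fixed part to any finitely generated algebra $S$ that contains elements satisfying (1).

**Definition (adjoining a free variable).** If $S=K\langle Z\rangle/J$ for a set $Z$ of variables, then $S*_KK[x]$ denotes $K\langle Z,x\rangle/(J)$. It is the coproduct of unital $K$-algebras: a $K$-algebra homomorphism from it to $T$ is the same as a homomorphism $S\to T$ together with an arbitrary element of $T$ as the image of $x$.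

For example, $K\langle y\rangle*_KK[x]=K\langle x,y\rangle$, and the ring $P$ of Theorem 5 is $S*_{\mathbb Z}\mathbb Z[x]$, where $S$ is presented by $s_1,s_2,t_1,t_2$ and (1).

An embedding is unital if it sends $1$ to $1$: $a\mapsto aI$ is a unital embedding $\mathbb Z\to M_2(\mathbb Z)$, and $a\mapsto aE_{11}$ is not.

**Theorem 7.** Let $A$ be a non-zero countably generated unital $K$-algebra. Then $A$ embeds unitally in a $K$-algebra $R$ generated by two elements with $R\cong R\times R$ as $K$-algebras.

**Proof.** **Step 1: put $A$ in a finitely generated algebra $S$ that contains elements satisfying (1).** Let $a_0,a_1,\dots$ generate $A$ (repeat terms if the list is finite). Let $V=A^{(\mathbb N)}$ be the free right $A$-module with basis $\varepsilon_0,\varepsilon_1,\dots$, and consider the ring $\operatorname{End}(V_A)$ of its right $A$-linear maps. For $a\in A$ let $\lambda_a$ be left multiplication by $a$ on every coordinate, $\lambda_a(\varepsilon_kb)=\varepsilon_kab$. It is right $A$-linear, and $a\mapsto\lambda_a$ is a unital ring homomorphism. It is injective since $\lambda_a(\varepsilon_0)=\varepsilon_0a$. For $k\in K$ the element $k\cdot1_A$ is central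 in $A$, so the corresponding map $\lambda_k$ is also right multiplication by $k\cdot1_A$, and it commutes with every right $A$-linear map. Thus $\operatorname{End}(V_A)$ is a $K$-algebra and $A\to\operatorname{End}(V_A)$ is an embedding of $K$-algebras.

Let $s_i,t_i\in\operatorname{End}(V_A)$ be the $A$-linear maps given by (2). They satisfy (1). We now want one more operator from which every $\lambda_{a_n}$ can be recovered. Put $\sigma_n=s_2^ns_1$ and $\tau_n=t_1t_2^n$. By (1), $\tau_n\sigma_n=1$. The map $s_2$ sends index $j$ to $2j+1$, so it doubles $j+1$. Hence
$$\sigma_n\varepsilon_k=\varepsilon_{2^n(2k+1)-1}.$$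
The index sets are $\{0,2,4,\dots\}$ for $n=0$, $\{1,5,9,\dots\}$ for $n=1$, $\{3,11,19,\dots\}$ for $n=2$, and so on. Every integer $j\ge0$ is $2^n(2k+1)-1$ for exactly one pair $n,k\ge0$, because $j+1$ is uniquely a power of $2$ times an odd number. So we may define $d\in\operatorname{End}(V_A)$ by letting it multiply, on the left by $a_n$, every coordinate whose index is of the form $2^n(2k+1)-1$. Then, with $j=2^n(2k+1)-1$,
$$d\,\sigma_n(\varepsilon_kb)=\varepsilon_ja_nb=\sigma_n\lambda_{a_n}(\varepsilon_kb),$$
so $d\sigma_n=\sigma_n\lambda_{a_n}$ and $\tau_nd\sigma_n=\lambda_{a_n}$. Let $S$ be the $K$-subalgebra of $\operatorname{End}(V_A)$ generated by $s_1,s_2,t_1,t_2,d$. It contains every $\lambda_{a_n}$, hence a copy of $A$.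

**Step 2: an algebra isomorphic to its square that contains $S$.** Let $P=S*_KK[x]$, which is generated by the six elements $s_1,s_2,t_1,t_2,d,x$. The homomorphism $P\to S$ that is the identity on $S$ and sends $x\mapsto0$ shows that $S\to P$ is injective, so $P\neq0$ since $S\supseteq A\ne0$. Let $\alpha,\beta:P\to P$ be the $K$-algebra endomorphisms that are the identity on $S$ and send $x$ as in (3). Steps 3 and 4 of the proof of Theorem 5 used only (1) and the fact that $s_i,t_i$ are fixed. They give $x=\alpha(t_1xs_1)=\beta(t_1xs_1)$, and since the images also contain $S$, both maps are surjective. They also give $\alpha(e)=0$, $\beta(e)=1$ for $e=t_2xs_2$. Apply Lemma 4 and set $Q=P/I$. The ideal $I$ is closed under scalars because they act through $K\cdot1_P$, and the isomorphism $\theta=(\bar\alpha,\bar\beta)$ is $K$-linear because $\alpha,\beta$ are. So $Q\cong Q\times Q$ as $K$-algebras, $Q$ is generated by six elements, and $S$, hence $A$, embeds in $Q$.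

**Step 3: two generators.** Let $R=M_4(Q)$. Since $6\le3^2$, Lemma 6 with $m=4$ shows that $R$ is generated by two elements. By (4), whose isomorphisms are $K$-linear here, $R\cong R\times R$ as $K$-algebras. Finally $q\mapsto qI$, with $I$ now the identity matrix, embeds $Q$ in $R$ unitally, so $A\subseteq S\subseteq Q$ embeds unitally in $R$. $\square$

## 7. Sharpness, subrings, and the number of examples

Countable means finite or countably infinite.

**Corollary 8.**

1. There is a non-zero 2-generated ring $R\cong R\times R$. No non-zero 1-generated ring has this property.
2. A non-zero ring embeds unitally in some finitely generated ring $R\cong R\times R$ if and only if it is countable, and then $R$ can be taken 2-generated.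
3. There are exactly $2^{\aleph_0}$ isomorphism types of 2-generated (equally, of finitely generated) non-zero rings $R\cong R\times R$.

**Proof of 1.** Existence is Theorem 7 with $K=A=\mathbb Z$. A 1-generated ring is a quotient of $\mathbb Z[x]$, hence commutative, and Proposition 1 applies. (It is also the case $n=1$, $C=R$ of Theorem 3, applied to the identity $R\to M_1(R)$.)

**Proof of 2.** A finitely generated ring is a quotient of the countable ring $\mathbb Z\langle x_1,\dots,x_n\rangle$ for some $n$, so it and all its subrings are countable. Conversely, a countable ring is countably generated, and Theorem 7 with $K=\mathbb Z$ gives a 2-generated $R$.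

**Proof of 3. Upper bound.** For each $n$, an $n$-generated ring is a quotient of the countable ring $\mathbb Z\langle x_1,\dots,x_n\rangle$ by one of its ideals, and a countable set has at most $2^{\aleph_0}$ subsets. Taking the union over all $n$, there are at most $2^{\aleph_0}$ finitely generated rings up to isomorphism.

**Lower bound.** The plan is to build $2^{\aleph_0}$ pairwise non-isomorphic rings $S_\Pi$ as in Step 1 above, distinguished by additive torsion, and to show that few of them fit into any one $R$.

**Step 1: the algebras $A_\Pi$.** For each set $\Pi$ of primes let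
$$A_\Pi=\mathbb Z[u_p:p\in\Pi]\,/\,(pu_p,\ u_pu_q:\ p,q\in\Pi)=\mathbb Z\oplus\bigoplus_{p\in\Pi}\mathbb F_pu_p .$$
To check the second equality, note that the relations (where $p=q$ is allowed) let us write every element as an integer plus a combination of the $u_p$ with coefficients modulo $p$. Conversely, the group on the right is a commutative ring under $(n,f)(m,g)=(nm,\,ng+mf)$, and it satisfies the relations, so nothing more collapses. For instance, $A_{\{2\}}=\mathbb Z\oplus\mathbb F_2u_2$ with $u_2^2=0$. The additive group of $A_\Pi$ has an element of order $p$ exactly when $p\in\Pi$.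

**Step 2: the rings $S_\Pi$ have the same torsion primes.** Fix a list of generators of each $A_\Pi$, and let $S_\Pi\subseteq\operatorname{End}(V)$, with $V=A_\Pi^{(\mathbb N)}$, and $R_\Pi$ be the rings $S$ and $R$ constructed in the proof of Theorem 7 from $A=A_\Pi$ and $K=\mathbb Z$. If $p\in\Pi$, then $S_\Pi\supseteq A_\Pi$ has an element of additive order $p$. Conversely, let $0\ne\varphi\in S_\Pi$ with $p\varphi=0$. Choose $v\in V$ with $\varphi(v)\neq0$. Then $p\varphi(v)=0$, so some non-zero coordinate of $\varphi(v)$ is an element of order $p$ in $A_\Pi$, and $p\in\Pi$. Hence $\Pi$ is determined by the isomorphism type of $S_\Pi$, and the $S_\Pi$ are pairwise non-isomorphic finitely generated rings.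

**Step 3: the fibers of $\Pi\mapsto[R_\Pi]$ are countable.** Here $[R_\Pi]$ is the isomorphism class. Fix one such class and a ring $R$ in it. If $R_\Pi\cong R$, then, since $S_\Pi$ embeds in $R_\Pi$, it is isomorphic to a finitely generated subring of $R$. The ring $R$ is countable, so it has only countably many finite subsets and hence only countably many finitely generated subrings. By Step 2 different $\Pi$ need non-isomorphic subrings, so only countably many $\Pi$ satisfy $R_\Pi\cong R$.

**Step 4: counting.** There are $2^{\aleph_0}$ sets $\Pi$. If $\kappa$ is the number of classes $[R_\Pi]$, then Step 3 gives $2^{\aleph_0}\le\kappa\cdot\aleph_0$. This forces $\kappa$ to be uncountable, so $\kappa\cdot\aleph_0=\kappa$ and $\kappa\ge2^{\aleph_0}$. All the $R_\Pi$ are 2-generated, non-zero, and isomorphic to their squares. Together with the upper bound, this gives exactly $2^{\aleph_0}$ isomorphism types, both for 2-generated and for finitely generated rings. $\square$
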